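# Chern Pairs of Rank 3 Matroids That No Line Arrangement Realizes

## Matroids with as many lines as points

Let $M$ be a loopless matroid of rank $d+1$. Its Bergman fan $\Sigma_M$ has one cone for each chain of flats of $M$. Write $MW_*(\Sigma_M)$ for the graded ring of Minkowski weights on $\Sigma_M$, graded by dimension, and $\mathrm{w}:MW_0(\Sigma_M)\to\mathbb Z$ for the isomorphism that returns the weight of the vertex. The Chern–Schwartz–MacPherson cycles $\mathrm{csm}_k(M)\in MW_k(\Sigma_M)$, $0\le k\le d$, of López de Medrano, Rincón and Shaw have weights given by beta invariants of minors of $M$. The Chern numbers of $M$ are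
$$\bar c_1^{k_1}\cdots\bar c_d^{k_d}(M)=\mathrm{w}\big(\mathrm{csm}_{d-1}^{k_1}(M)\cdots \mathrm{csm}_0^{k_d}(M)\big),\qquad \sum_i i\,k_i=d .$$

In rank $3$ there are two of them, and they are explicit. Let $M$ be a simple rank $3$ matroid on $n$ elements, and let $t_r$ be the number of rank-$2$ flats with exactly $r$ elements. Then
$$\bar c_1^2(M)=9-5n+\sum_{r\ge2}(3r-4)t_r,\qquad \bar c_2(M)=3-2n+\sum_{r\ge2}(r-1)t_r. \tag{1}$$
These two formulas are our starting point. The fan is not used again.

A matroid is **representable** over a field $k$ if it is the matroid of a finite vector configuration over $k$. A finite arrangement $\mathcal A$ of distinct lines in $\mathbb P^2_k$, not all through one point, gives a simple rank $3$ matroid $M_{\mathcal A}$: its elements are the lines, and a set of lines is independent if their linear forms are linearly independent. Every simple rank $3$ matroid representable over $k$ arises in this way. The following question comes from Eline Mannino, "Chern Numbers of Matroids", arXiv:2310.01956 (2023).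

**Question.** Given any simple matroid $M$ of rank $3$, is there a matroid $M_{\mathcal A}$ of a line arrangement over some field $k$ with
$$(\bar c_1^2(M_{\mathcal A}),\bar c_2(M_{\mathcal A}))=(\bar c_1^2(M),\bar c_2(M))\,?$$

We do not ask that $M_{\mathcal A}$ look like $M$, or even that it have the same number of elements. Only two integers have to agree.

**Linear spaces.** A simple rank $3$ matroid is the same thing as a *linear space*: a finite set of points (the elements) with lines (the rank-$2$ flats), each line having at least two points, any two points lying on exactly one line, and not all points lying on one line. I shall always draw the elements as points. For an arrangement this is the dual picture: its linear forms are the vectors that represent the points.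

Write $v=n$ for the number of points, $b=\sum_r t_r$ for the number of lines, $k_\ell$ for the size of a line $\ell$, $r_p$ for the number of lines through a point $p$ (its degree), and $I=\sum_\ell k_\ell=\sum_p r_p$ for the number of incidences. Since $\sum_r r\,t_r=I$, formula (1) becomes $\bar c_2=3-2v+I-b$ and $\bar c_1^2=9-5v+3I-4b$, so
$$\bar c_2=3-2v+I-b,\qquad 3\bar c_2-\bar c_1^2=b-v. \tag{2}$$
The pair therefore records exactly two numbers: $b-v$ and $I-3v$, the latter because $\bar c_2=3+(I-3v)-(b-v)$.

Three counting facts will be used constantly. Counting ordered pairs of distinct points, and counting the points other than a fixed $p$, we get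
$$\sum_\ell k_\ell(k_\ell-1)=v(v-1),\qquad \sum_{\ell\ni p}(k_\ell-1)=v-1. \tag{3}$$
If $p\notin\ell$, the lines joining $p$ to the $k_\ell$ points of $\ell$ are distinct, so
$$r_p\ge k_\ell,\quad\text{and exactly } r_p-k_\ell \text{ lines through } p \text{ miss } \ell\qquad(p\notin\ell). \tag{4}$$

*Two examples.* A *near pencil* has one line with $v-1$ points and one point off it; the other lines are the $v-1$ two-point lines through that point. Here $b=v$ and $I=(v-1)+2(v-1)=3v-3$, so the pair is $(0,0)$. A projective plane of order $m\ge2$ has $v=b=m^2+m+1$, all lines of size $m+1$, and
$$\bar c_2=3-2v+(m+1)v-v=3+(m-2)(m^2+m+1)=m^3-m^2-m+1=(m-1)^2(m+1).$$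
Both have $b=v$, that is, $\bar c_1^2=3\bar c_2$. This is the easy case, because here the pair all but determines the matroid.

**Proposition 1 (de Bruijn–Erdős theorem, 1948).** In a linear space $b\ge v$. Equality holds exactly for near pencils and projective planes.

**Proof.** Suppose $b\le v$. For $p\notin\ell$ we have $v\,r_p\ge b\,r_p\ge b\,k_\ell$ by (4), hence $v(b-r_p)\le b(v-k_\ell)$. Both sides are positive: not all points lie on $\ell$, and some line misses $p$ (join a point $a\ne p$ to a point off the line $pa$). Therefore
$$1=\sum_p\sum_{\ell\not\ni p}\frac1{v(b-r_p)}\ \ge\ \sum_\ell\sum_{p\notin\ell}\frac1{b(v-k_\ell)}=1 .$$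
Equality holds in every term, so $v\,r_p=b\,r_p=b\,k_\ell$. Thus $b=v$, and $r_p=k_\ell$ whenever $p\notin\ell$. By (4), any two lines meet.

Let $K$ be the largest line size. If $K=2$, all lines have two points, and since any two lines meet, $v=3$: a near pencil. If $K\ge3$, let $\ell$ be a line of size $K$. If only one point is off $\ell$, we have a near pencil. Otherwise take $c,c'\notin\ell$. The line $cc'$ meets $\ell$ in one point, and $\ell$ has two further points $a,a'$. No three of $a,a',c,c'$ are collinear. So we have a linear space in which any two lines meet and which contains four points, no three collinear: a projective plane. The converse is the pair of examples above. $\square$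

**Proposition 2.** For pairs on the line $\bar c_1^2=3\bar c_2$, the Question has a positive answer if and only if every finite projective plane has prime power order.

**Proof.** By (2) and Proposition 1, such a pair belongs to a near pencil or to a projective plane. The pair $(0,0)$ is realized by a near pencil, which is representable, for example over $\mathbb Q$. A plane of order $m\ge2$ has $\bar c_2=(m-1)^2(m+1)>0$, which is strictly increasing in $m$. So the matroids with its pair are exactly the projective planes of the same order $m$. If one of them is represented in $\mathbb P^2_k$, it inherits Desargues' theorem, because the intersection point in $\mathbb P^2_k$ of two of its lines is one of its own points. By the classical coordinatization theorem it is then $PG(2,m)$ with $m$ a prime power. Conversely, $PG(2,m)$ is representable over the field with $m$ elements for every prime power $m$. $\square$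

Whether every finite projective plane has prime power order is an open problem, so the extremal line does not settle the Question. It does show a strategy with two halves: prove that a pair forces the structure of the matroid, then prove that the structure cannot be represented. What changes when $b-v$ is positive?

## Nonrepresentability alone does not help

The first attempt is to take a known nonrepresentable matroid and hope. On the extremal line this fails at once. A non-Desarguesian plane of prime power order $m$ is not representable, but it has the same pair as $PG(2,m)$.

It fails off the extremal line too. The non-Pappus matroid has $9$ points and $8$ of the $9$ three-point lines of a Pappus configuration, and by Pappus' theorem it is not representable over any field. Its $36$ pairs of points give $t_3=8$ and $t_2=36-24=12$, so its pair is $(9-45+5\cdot8+2\cdot12,\ 3-18+2\cdot8+12)=(28,13)$. Now let $\omega$ be a primitive cube root of unity in $\mathbb C$ and consider the nine points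
$$(0,1,-\omega^i),\quad(-\omega^j,0,1),\quad(1,-\omega^k,0)\qquad(i,j,k\in\mathbb Z/3).$$
Each of the three groups lies on a coordinate line that contains none of the other six points. The determinant of one point from each group is $1-\omega^{i+j+k}$, so such a triple is collinear exactly when $i+j+k=0$. Thus there are $3+9=12$ lines, all of size $3$. Delete one point: the $4$ lines through it shrink to size $2$, leaving $t_3=8$ and $t_2=4$ on eight points. Add a point of $\mathbb P^2_{\mathbb C}$ on none of these $12$ lines: this creates $8$ new two-point lines. The result is representable, with $n=9$, $t_3=8$, $t_2=12$. It has the pair $(28,13)$.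

So this is where the approach stops: the pair sees only counts, and a representable matroid may share the counts. We need a pair *all* of whose realizations are nonrepresentable. We also cannot rely on some affine or projective plane being badly behaved; the obstruction has to hit the planes built from fields as well.

## Affine planes with a triangle at infinity

Recall that an *affine plane* of order $q\ge2$ is a linear space with $q^2$ points, all lines of size $q$, in which through every point off a line $\ell$ there is exactly one line missing $\ell$. Each point is on $q+1$ lines. The $q^2+q$ lines fall into $q+1$ parallel classes; each class consists of $q$ disjoint lines covering all points, and lines of different classes meet in exactly one point. For a prime power $q$ an example is $AG(2,q)$.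

**Definition.** Let $\mathbb A$ be an affine plane of order $q\ge3$. It has $q+1\ge4$ parallel classes. Choose three of them and add new points $x,y,z$: put $x$ on every line of the first class, $y$ on every line of the second, $z$ on every line of the third. Add the three two-point lines $\{x,y\},\{y,z\},\{x,z\}$. The result is *an affine plane of order $q$ with a triangle at infinity*, written $M_q$.

In the projective closure, $x,y,z$ would be collinear on the line at infinity. Here we insist that they are not. Two affine points lie on one line as before; $x$ and an affine point lie on the line of the first class through that point; two of $x,y,z$ lie on their two-point line. So $M_q$ is a linear space.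

It has $v=q^2+3$ points, $3q$ lines of size $q+1$, $q^2+q-3q=q(q-2)$ lines of size $q$, and $3$ lines of size $2$. Hence $b=q^2+q+3$ and
$$I=3q(q+1)+q^2(q-2)+6=q^3+q^2+3q+6 .$$
From (2), $\bar c_2=3-2(q^2+3)+I-b=q^3-2q^2+2q$ and $\bar c_1^2=3\bar c_2-(b-v)=3\bar c_2-q$, so
$$(\bar c_1^2,\bar c_2)(M_q)=(3q^3-6q^2+5q,\ q^3-2q^2+2q). \tag{5}$$

*The case $q=3$.* Take $AG(2,3)$, add points to three of its four classes, and add the triangle. Then $n=12$ and $(t_2,t_3,t_4)=(3,3,9)$, and (1) gives $\bar c_1^2=9-60+6+15+72=42$ and $\bar c_2=3-24+3+6+27=15$.

*The same construction for $q=2$.* There are only three parallel classes. We get $7$ points with $t_3=6$, $t_2=3$ (the non-Fano matroid) and the pair $(10,4)$. This one *is* representable over every field of characteristic $\ne2$: take $x,y,z$ to be the coordinate vectors and the affine points to be $(\pm1,\pm1,1)$. Any two of these four points agree in the first coordinate, or in the second, or in the quotient of the two, so their line passes through exactly one of $y,x,z$, and it contains no third affine point. A fourth parallel class will make the difference, so the hypothesis $q\ge3$ below is needed.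

**Theorem.** Let $q\ge3$ be an integer.

(a) A simple rank $3$ matroid has Chern numbers $(3q^3-6q^2+5q,\ q^3-2q^2+2q)$ if and only if it is an affine plane of order $q$ with a triangle at infinity.

(b) No affine plane of order $q$ with a triangle at infinity is representable over a field, or over a division ring.

**Consequence.** For every prime power $q\ge3$ the pair (5) is the Chern pair of a simple rank $3$ matroid, namely one built from $AG(2,q)$, but of no representable one. So the answer to the Question is **no**, with infinitely many counterexample pairs, among them $(42,15)$.

The "if" half of (a) is (5). I prove (b) first, since it explains why this structure was chosen.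

## The fourth parallel class forces $q\cdot t=0$

*Trial with $q=3$.* Suppose $x,y,z$ are the coordinate vectors and the nine affine points happen to be $(\alpha,\beta,1)$ with $\alpha,\beta\in\{1,\omega,\omega^2\}$, where $\omega$ is a primitive cube root of unity in a field. Lines through $x$ have $\beta$ constant, lines through $y$ have $\alpha$ constant, lines through $z$ have $\beta^{-1}\alpha$ constant. The fourth class must contain the line with points $(1,1)$, $(\omega,\omega^2)$, $(\omega^2,\omega)$. The last two satisfy $\alpha+\beta+1=0$, so $(1,1)$ must too, and $3=0$. But in characteristic $3$ there is no primitive cube root of unity. The general proof shows that the affine points always form such a multiplicative grid, and it replaces the last computation by a sum.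

**Proof of (b).** Let $F$ be a division ring, for example a field. Representing $N=M_q$ over $F$ means giving vectors of a left vector space over $F$ whose matroid is $N$; since the rank is $3$ we may work in $F^3$.

**Step 1: coordinates.** This step turns the three chosen classes into level sets. Since $\{x,y\}$ is a flat, $x,y,z$ are independent, and we choose the basis so that $x=(1,0,0)$, $y=(0,1,0)$, $z=(0,0,1)$. An affine point with a zero coordinate would lie in the span of two of $x,y,z$, contradicting that $\{x,y\},\{y,z\},\{x,z\}$ are flats. So all its coordinates are nonzero, and scaling on the left we write it as $(\alpha,\beta,1)$ with $\alpha,\beta\in F^*$.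

Let $(\alpha,\beta,1)$ and $(\alpha',\beta',1)$ be affine points.

* They are on a common line through $x$ iff $(\alpha',\beta',1)=\lambda(1,0,0)+\mu(\alpha,\beta,1)$ for some $\lambda,\mu$. The last coordinate forces $\mu=1$, so the condition is $\beta=\beta'$.
* Likewise, they are on a common line through $y$ iff $\alpha=\alpha'$.
* They are on a common line through $z$ iff $\alpha'=\mu\alpha$ and $\beta'=\mu\beta$ for some $\mu$. Then $\mu=\beta'\beta^{-1}$, and the condition is $\beta'^{-1}\alpha'=\beta^{-1}\alpha$.

Each of the three classes has $q$ lines. So $\alpha$, $\beta$ and $\beta^{-1}\alpha$ take exactly $q$ values each; call the sets of values $A$, $B$, $C$. The $q^2$ affine points are distinct elements of $A\times B$, which has $q^2$ elements. So every pair in $A\times B$ occurs.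

**Step 2: $A$ and $B$ are cosets of one finite group.** For each $\beta\in B$ we have $\beta^{-1}A\subseteq C$, and both sets have $q$ elements, so $\beta^{-1}A=C$. Hence $\beta'\beta^{-1}A=A$ for all $\beta,\beta'\in B$. Let $H=\{h\in F^*:hA=A\}$, a subgroup of $F^*$, and fix $\alpha_0\in A$, $\beta_0\in B$. The map $h\mapsto h\alpha_0$ is an injection $H\to A$, so $|H|\le q$. The $q$ distinct elements $\beta\beta_0^{-1}$, $\beta\in B$, lie in $H$. Therefore $|H|=q$, and
$$A=H\alpha_0,\qquad B=H\beta_0 .$$

**Step 3: two facts about $H$.** These are the facts that the fourth class will contradict.

* *The sums vanish.* Since $q\ge3$, there is $h_0\in H$ with $h_0\ne1$. Left multiplication by $h_0$ permutes $H$, so $(h_0-1)\sum_{h\in H}h=0$, and therefore $\sum_{h\in H}h=0$. Hence $\sum_{\alpha\in A}\alpha=0$ and $\sum_{\beta\in B}\beta=0$.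
* *$q\cdot1\ne0$ in $F$.* Otherwise $F$ has prime characteristic $\pi$ with $\pi\mid q=|H|$. By Cauchy's theorem $H$ contains an element $h$ of order $\pi$. Since $h$ commutes with $1$, we get $(h-1)^\pi=h^\pi-1=0$, so $h=1$, a contradiction.

**Step 4: a line of a fourth class.** Since $q+1\ge4$, there is a line $g$ of a fourth parallel class. It has $q$ affine points and meets each line of every other class in exactly one of them. So on the points of $g$, $\alpha$ runs bijectively over $A$ and $\beta$ runs bijectively over $B$.

The points of $g$ lie in a two-dimensional left subspace of $F^3$, the kernel of a left-linear form. So they satisfy $\alpha u+\beta w+s=0$ for some $(u,w,s)\ne(0,0,0)$. If $w=0$, then $\alpha u+s=0$ for at least two values of $\alpha$; subtracting gives $u=0$, then $s=0$, a contradiction. So $w\neq 0$, and on $g$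
$$\beta=\alpha u'+t,\qquad u'=-uw^{-1},\quad t=-sw^{-1}.$$
If $t=0$, then $\alpha^{-1}\beta=u'$ is constant and nonzero on $g$, so $\beta^{-1}\alpha$ is constant, and the $q\ge2$ points of $g$ lie on one line through $z$. But $g$ meets each such line in only one affine point. So $t\ne0$.

Now sum $\beta=\alpha u'+t$ over the $q$ points of $g$:
$$0=\sum_{\beta\in B}\beta=\Big(\sum_{\alpha\in A}\alpha\Big)u'+q\,t=q\,t .$$
Since $q\cdot1\ne0$ and $t\ne0$, this is a contradiction. $\square$

For $q=2$, Steps 1–3 still apply; it is Step 4 that has no line to use.

## What the pair says, and why lines have at most $q+1$ points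

Now the rigidity half. Let $q\ge3$, and let $N$ be any linear space with the Chern numbers (5). By (2), $b-v=3\bar c_2-\bar c_1^2=q$ and $I=\bar c_2-3+2v+b$, so
$$b=v+q,\qquad I=3v+J,\qquad J=q^3-2q^2+3q-3. \tag{6}$$
That is all we know. In particular $v$ is not given, and neither is any bound on line sizes. The argument has three stages: bound the line size, find $v$, read off the structure. Let $K$ be the largest line size.

**Claim 1.** $K\le q+1$.

**Proof.** Suppose $K\ge q+2$, so $K\ge5$. Let $\ell$ be a line with $|\ell|=K$, and call the $m=v-K\ge1$ points off $\ell$ *outside* points. The plan is to squeeze $m$: it must be very small or very large, and both extremes contradict (6).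

**Step 1: small values of $m$.** If $m=1$, then $N$ is a near pencil and $b=v$, contrary to $b=v+q$. So $m\ge2$. Two outside points have degree at least $K$ each by (4) and share exactly one line, and neither is on $\ell$. So $b\ge(2K-1)+1=2K$. With $b=K+m+q$ this gives $m\ge K-q$.

**Step 2: an inequality excluding the middle range.** Let $g$ run over the lines other than $\ell$ that meet $\ell$, and put $o_g=k_g-1$, the number of outside points on $g$. Every outside point is on exactly $K$ such lines, so $\sum_g o_g=mK$. Every ordered pair of distinct outside points is on at most one of them, so $\sum_g o_g(o_g-1)\le m(m-1)$. The number of these lines is at most $b-1=m+K+q-1$. By the Cauchy–Schwarz inequality,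
$$(mK)^2\le(b-1)\sum_g o_g^2\le(b-1)\big(mK+m(m-1)\big).$$
Dividing by $m$, we get
$$P(m):=(m+K-1)(m+K-1+q)-mK^2\ \ge\ 0. \tag{7}$$
As a function of the real variable $m$, $P$ is a quadratic with leading coefficient $1$, hence convex. Using $q\le K-2$ and $K\ge5$,
$$P(3)=(K+2)(K+2+q)-3K^2=-2K^2+4K+4+q(K+2)\le-K^2+4K<0,$$
$$P(K^2-3K)\le(K^2-2K-1)(K^2-K-3)-K^4+3K^3=-2K^2+7K+3<0 .$$
(The last quadratic is $-12$ at $K=5$ and decreases from there.) A convex function that is negative at both ends of an interval is negative on all of it, so $P<0$ on $[3,K^2-3K]$. Hence $m=2$ or $m\ge K^2-3K+1$.

**Step 3: $m=2$ is impossible.** By Step 1, $K\le q+2$, so $K=q+2$ and $v=K+2$. Consider the line joining the two outside points.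

If it misses $\ell$, the lines are $\ell$, this line, and $2K$ lines joining an outside point to a point of $\ell$. So $b=2K+2$ and $b-v=K\ne q$, a contradiction.

If it meets $\ell$, the line sizes are $K$, $3$, and $2$ occurring $2(K-1)$ times. So $I=K+3+4(K-1)=5K-1$ and
$$I-3v=5K-1-3(K+2)=2K-7=2q-3 .$$
By (6) this must equal $J$. But $J-(2q-3)=q^3-2q^2+q=q(q-1)^2>0$, a contradiction.

**Step 4: $m\ge K^2-3K+1$ is impossible.** Here we bound $I$ from below. For a point $a\in\ell$, the $m$ outside points lie on the $r_a-1$ other lines through $a$, each carrying at most $K-1$ of them. So $r_a\ge1+\frac m{K-1}$. Outside points have degree at least $K$. Hence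
$$I=\sum_pr_p\ \ge\ Km+K+\frac{Km}{K-1}\ \ge\ (K+1)m+K .$$
With $I=3(m+K)+J$ this gives $(K-2)m\le2K+J$. Put $w=K-2\ge q\ge3$. Then $m\ge K^2-3K+1=w^2+w-1$. Also $J$ increases with $q$, since its derivative $3q^2-4q+3$ is positive, so $J\le w^3-2w^2+3w-3$. Therefore
$$w^3+w^2-w\ \le\ (2w+4)+w^3-2w^2+3w-3,\qquad\text{that is,}\qquad 3w^2-6w-1\le0 .$$
But $3w(w-2)-1\ge8$ for $w\ge3$, a contradiction. $\square$

## The number of points is $q^2+3$

For a line $\ell$ put $D_\ell=q+1-k_\ell$, its *deficiency*. By Claim 1 and $k_\ell\ge2$, we have $0\le D_\ell\le q-1$. Call $\ell$ *full* if $D_\ell=0$. In $M_q$ the deficiencies are $0$, $1$ and, for the sides of the triangle, $q-1$. Write $v=q^2+3+f$ with $f\in\mathbb Z$; since $v\ge3$, $f\ge-q^2$.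

**Claim 2.** $f=0$.

**Proof.**

**Step 1: a sum that depends only on $f$.** We look for a quantity that is visibly nonnegative and computable from $v$, $b$, $I$ and (3). Since
$$D(D-1)=(q+1-k)(q-k)=q(q+1)-2qk+k(k-1),$$
summing over lines and using (3) and (6) gives
$$S(f):=\sum_\ell D_\ell(D_\ell-1)=q(q+1)(v+q)-2q(3v+J)+v(v-1).$$
Collect powers of $v$:
$$S(f)=v^2+(q^2-5q-1)v-2q^4+5q^3-5q^2+6q .$$
Substitute $v=q^2+3+f$. The constant term in $f$ is
$$(q^4+6q^2+9)+(q^4-5q^3+2q^2-15q-3)-2q^4+5q^3-5q^2+6q=3q^2-9q+6 ,$$
and the coefficient of $f$ is $2(q^2+3)+(q^2-5q-1)=3q^2-5q+5$. So
$$S(f)=3q^2-9q+6+f(3q^2-5q+5)+f^2. \tag{8}$$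
As a check, for $M_q$ only the three sides of the triangle contribute, and $S=3(q-1)(q-2)=3q^2-9q+6$.

**Step 2: $f\ge0$.** Since each $D_\ell$ is an integer, $S(f)\ge0$. But $S$ is convex in $f$, and
$$S(-1)=-4q+2<0,\qquad S(-q^2)=-2q^4+5q^3-2q^2-9q+6\le-2q^2-9q+6<0,$$
where $-2q^4+5q^3=q^3(5-2q)\le0$ because $q\ge3$. So $S<0$ on $[-q^2,-1]$, and therefore $f\ge0$. For $q=3$, for instance, $S(f)=f^2+17f+6$, with $S(-1)=-10$ and $S(-9)=-66$.

**Step 3: excess degrees.** Now $v-1\ge q^2+2$, and each line through $p$ contains at most $q$ further points. So $r_p\ge(q^2+2)/q>q$, that is, $r_p\ge q+1$ for every $p$. Put $t_p=r_p-q-1\ge0$. Then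
$$T:=\sum_pt_p=I-(q+1)v=J-(q-2)v=3-(q-2)f, \tag{9}$$
because $J=q^3-2q^2+3q-3$ and $(q-2)(q^2+3)=q^3-2q^2+3q-6$.

**Step 4: $f\ge1$ is impossible.** Suppose $f\ge1$. Then $T\ge0$ gives $q-2\le3$, so $q\in\{3,4,5\}$. Next,
$$\sum_\ell D_\ell=(q+1)b-I=(q+1)(v+q)-(q+1)v-T=q(q+1)-T\le q(q+1).$$
Since $0\le D_\ell\le q-1$, each $D_\ell(D_\ell-1)\le(q-2)D_\ell$. The coefficient of $f$ in (8) is positive, so $S(1)\le S(f)$, and
$$6q^2-14q+12=S(1)\le S(f)\le(q-2)\,q(q+1).$$
For $q=3,4,5$ this reads $24\le12$, $52\le40$, $92\le90$. All three are false. $\square$

Claim 1 enters in Steps 3 and 4: without it, neither $r_p\ge q+1$ nor $D(D-1)\le(q-2)D$ is available.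

## Three units of excess degree determine the plane

We now have $v=q^2+3$ and $b=q^2+q+3$. All $t_p\ge0$, and $\sum_pt_p=3$ by (9). Also $\sum_\ell D_\ell=q(q+1)-3=q^2+q-3$. At most $\sum_\ell D_\ell$ lines are not full, so there are at least $b-(q^2+q-3)=6$ full lines. Call a point *good* if $t_p=0$ and *bad* otherwise. In $M_q$ the bad points are $x,y,z$, and we must recover this picture.

**Step 1: two local formulas.** For any $p$, (3) gives $\sum_{\ell\ni p}D_\ell=\sum_{\ell\ni p}\big(q-(k_\ell-1)\big)=q\,r_p-(v-1)$. For good $p$, where $r_p=q+1$, this says
$$\sum_{\ell\ni p}D_\ell=q-2\qquad(p\text{ good}). \tag{10}$$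
Let $\ell$ be full, with $q+1$ points, and put $t(\ell)=\sum_{a\in\ell}t_a$. The number of lines missing $\ell$ is
$$b-1-\sum_{a\in\ell}(r_a-1)=q^2+q+2-q(q+1)-t(\ell)=2-t(\ell). \tag{11}$$
By (4), a point $p\notin\ell$ lies on exactly $r_p-(q+1)=t_p$ lines missing $\ell$. In particular no good point lies on a line missing a full line. So *a line missing a full line consists of bad points only*, and it has at least two of them.

**Step 2: there are exactly three bad points.** Since $\sum_pt_p=3$, there are three possibilities, and we exclude two. Let $\ell$ be a full line.

* *One bad point $x$, with $t_x=3$.* By (11), $x\notin\ell$, since otherwise $2-t(\ell)<0$. So $x$ is on three lines missing $\ell$, each with at least two bad points; but there is only one bad point. Contradiction.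
* *Two bad points, $t_x=2$ and $t_y=1$.* If $x\notin\ell$, then two different lines through $x$ miss $\ell$ and consist of bad points only. Both would be $\{x,y\}$, which is impossible. So $x\in\ell$. By (11), $t(\ell)\le2$, so $y\notin\ell$, $t(\ell)=2$, and no line misses $\ell$. But $y$ is on $t_y=1$ line missing $\ell$. Contradiction.
* *Three bad points $x,y,z$ with $t=1$ each.* This is the case that remains.

**Step 3: how full lines meet the bad points.** Let a full line $\ell$ contain $j$ bad points. By (11), $j\le2$. If $j=2$, no line misses $\ell$, but the third bad point is on one line missing $\ell$: contradiction. If $j=0$, exactly two lines miss $\ell$, each with at least two points, all bad. This makes at least $4$ incidences, while each of the three bad points is on exactly one such line: contradiction. So $j=1$. If $x\in\ell$, then exactly one line misses $\ell$. Each of $y,z$ is on a line missing $\ell$, so it is this one. It does not contain $x$ and has no good points, so it equals $\{y,z\}$. Thus: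
$$\text{every full line contains exactly one bad point; if that point is } x, \text{ then } \{y,z\} \text{ is a line,} \tag{12}$$
and similarly with $x,y,z$ permuted.

**Step 4: the lines through a good point.** Let $p$ be good. By (10), at most $q-2$ of its $q+1$ lines are not full, so at least three are full. Each full line contains exactly one bad point by (12), and distinct lines through $p$ contain distinct bad points. So exactly three lines through $p$ are full, namely $px$, $py$, $pz$. The other $q-2$ lines through $p$ contain no bad point, and each has $D\ge1$. By (10) their deficiencies sum to $q-2$, so each has $D=1$.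

**Step 5: assembling the plane.** There are $v-3=q^2>0$ good points. Steps 3 and 4 give the following.

* Full lines through each of $x,y,z$ exist, so $\{x,y\}$, $\{y,z\}$, $\{x,z\}$ are lines by (12). Every other line contains a good point: a line with only bad points contains two of them, so it is one of these three.
* Every line containing a good point contains exactly $q$ good points. Either it is full with one bad point, or it has size $q$ and no bad point.

So the $q^2$ good points, with the good parts of these lines, form a linear space in which all lines have size $q$. Each good point is on $(q^2-1)/(q-1)=q+1$ lines. For a good point $p$ off such a line, $q$ of these meet the line and exactly one misses it. This is an affine plane of order $q$.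

Each good point $p$ is on exactly one line through $x$, the line $px$, which is full. Lines through $x$ meet only in $x$. So the good parts of the full lines through $x$ partition the good points: they form a parallel class, with $x$ added to each of its lines. The same holds for $y$ and $z$. The three classes are distinct, because a line belonging to two of them would be a full line with two bad points, contrary to (12). All remaining lines with good points contain no bad point, and the lines without good points are the three sides of the triangle. Hence $N$ is an affine plane of order $q$ with a triangle at infinity, which proves (a). Together with (b), this proves the Theorem, and the answer to the Question is no. $\square$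

## Where these pairs lie

By Proposition 1 and (2), $3\bar c_2-\bar c_1^2=b-v\ge0$ for every simple rank $3$ matroid, so $3$ is the extreme value of the ratio $\bar c_1^2/\bar c_2$ when $\bar c_2>0$. For the pairs (5) the difference $3\bar c_2-\bar c_1^2$ is $q$, while $\bar c_2$ grows like $q^3$. So the ratio tends to $3$: the counterexamples approach the extremal line with which we began. On that line the answer depends on an open problem about the orders of projective planes. The negative answer proved here does not depend on it, because $AG(2,q)$ exists for every prime power $q$.

Part (a) classifies *all* matroids with these pairs: they correspond to affine planes of order $q$ with three chosen parallel classes. So if no affine plane of some order $q\ge3$ exists, the pair (5) for that $q$ is not realized by any simple rank $3$ matroid.
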